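# Spiraling fingers: homotopically unbounded invariant disks with irrational prime ends rotation number

## 1. A cylinder on which sliding down is the same as turning

Write $\mathbb T=\mathbb R/\mathbb Z$ and consider the cylinder $\mathbb T\times\mathbb R$ with coordinates $(x,u)$. Think of $u\to-\infty$ as the center of a disk and of $u\to+\infty$ as its far end. On the part $u\ge 0$ draw the spirals "$x-u$ is constant", and continue each of them below $u=0$ as a vertical line. The spiral through a point is labeled by
$$s=x-\max(u,0)\in\mathbb T .$$
We call $s$ the leaf label and $(s,u)$ the *leaf coordinates* of the point. The change $(x,u)\leftrightarrow(s,u)$ is a homeomorphism of the cylinder, since $x=s+\max(u,0)$.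

Let $h$ be an orientation-preserving homeomorphism of $\mathbb T$ with a lift $H$ such that $d(s):=H(s)-s$ takes values in $(0,1)$. In leaf coordinates, put
$$f(s,u)=\bigl(h(s),\,\Phi(s,u)\bigr),\qquad \Phi(s,u)=\begin{cases}u,&u\le 0,\\ u-d(s)\min(u,1),&u\ge 0.\end{cases}$$
So $f$ permutes the spirals by $h$ and pushes points inward along them. Let us see what it does in the original coordinates.

* If $u\le 0$, then $s=x$ and $f(x,u)=(h(x),u)$. Near the center $f$ is purely horizontal and turns by $h$.
* If $u\ge 1$, then $s'=s+d(s)$ and $u'=u-d(s)>0$. So the new first coordinate is $x'=s'+u'=s+u=x$, and $f(x,u)=(x,\,u-d(x-u))$. Far out $f$ is purely vertical, with displacement less than $1$.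
* If $0\le u\le 1$, then $x'=s+d(s)+u-d(s)u=x+d(s)(1-u)$, which interpolates between the two.

For constant $d\equiv c$ this reads: rotation by $c$ at the center, translation down by $c$ far out, and $(x,u)\mapsto(x+c(1-u),(1-c)u)$ in between.

The point of this map is that a vertical displacement by $d(s)$ takes a point to the spiral with label $s+d(s)=h(s)$. The map turns the family of spirals all the way out to infinity, and yet far out it only slides points vertically by less than one unit. If the cylinder is placed inside a surface so that far-out vertical unit segments are tiny, then $f$ is close to the identity there, and it extends by the identity to the rest of the surface. Near the center, meanwhile, it turns by any $h$ we like.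

Here is what this is for. Let $S$ be a closed connected orientable surface of positive genus. An open disk $D\subset S$ that is invariant under a homeomorphism $f$ isotopic to the identity has a circle of prime ends, on which $f$ induces a homeomorphism with a rotation number. The disk may be so stretched out that its lifts to the universal covering are unbounded. The question, taken from Addas-Zanata and Koropecki, "Homotopically unbounded disks for generic surface diffeomorphisms", arXiv:2012.13305 (2020), is whether such a disk can have an irrational rotation number. The answer is yes, in the topological ($C^0$) category, and we shall prove it with the map above.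

## 2. Unbounded lifts, prime ends, and the two theorems

**Setting.** Let $\pi:\tilde S\to S$ be the universal covering. Fix a Riemannian metric on $S$ with distance $d_S$, and let $\tilde d$ be the lifted distance on $\tilde S$. Then $\tilde d(a,b)\ge d_S(\pi a,\pi b)$, deck transformations are isometries, and bounded subsets of $\tilde S$ have compact closure (Hopf–Rinow). If $U\subset S$ is an open disk, then $U$ is simply connected, so $\pi$ maps each component of $\pi^{-1}(U)$ homeomorphically onto $U$. The deck group permutes these components transitively. Hence one component is unbounded if and only if all are.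

**Definition (homotopically unbounded).** An open topological disk $U\subset S$ is *homotopically unbounded* if the components of $\pi^{-1}(U)$ are unbounded in $\tilde S$.

This is not about how large $U$ looks in $S$. In the torus $\mathbb R^2/\mathbb Z^2$, the image of $(0,1)^2$ is dense, but its lifts are unit squares, so it is not homotopically unbounded. Section 3 gives an example that is.

**Definition (rotation number).** Let $G:\mathbb R\to\mathbb R$ be a lift of an orientation-preserving circle homeomorphism $g$. The limit of $G^n(y)/n$ exists and does not depend on $y$. Its class in $\mathbb R/\mathbb Z$ does not depend on the lift, and is the rotation number of $g$. If $g$ has a fixed point, the rotation number is $0$.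

**Prime ends.** Let $D\subset S$ be an open disk whose boundary has more than one point. A *cross-cut* $c$ of $D$ is an open arc in $D$ whose two ends converge to points of $\partial D$; it separates $D$ into two components. A *chain* is a sequence of cross-cuts $c_k$ with disjoint closures and with diameters tending to $0$, together with components $D_k$ of $D\setminus c_k$ such that $D_1\supset D_2\supset\cdots$ and $c_{k+1}\subset D_k$. Each compact subset of $D$ meets only finitely many of the sets $c_k\cup D_k$. A chain represents a prime end $p$. A sequence, or a ray, in $D$ converges to $p$ exactly when it is eventually in each $D_k$. Adding to $D$ the circle $C$ of prime ends gives a closed disk $\hat D=D\sqcup C$. If $f$ is a homeomorphism of $S$ isotopic to the identity and $f(D)=D$, then $f|_D$ extends to a homeomorphism $\hat f$ of $\hat D$ that preserves the orientation of $C$. The rotation number of $g=\hat f|_C$ is the *prime ends rotation number* of $f$ in $D$.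

Here is an example. In the plane, let $D$ be the unit disk minus the slit $[0,1)$. A point $b\in(0,1)$ can be approached from above or from below the slit, and small half circles around $b$ on either side form two chains. So $b$ corresponds to two different prime ends.

We use two standard facts of Carathéodory's theory (see Mather, *Topological proofs of some purely topological consequences of Carathéodory's theory of prime ends*, 1982, and Pommerenke, *Boundary Behaviour of Conformal Maps*, Ch. 2). A ray in $D$ *lands* at $a\in\partial D$ if it converges to $a$ in $S$.

**(P1)** A ray in $D$ that lands at a point of $\partial D$ converges in $\hat D$ to a prime end.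

**(P2)** If two rays converge to the same prime end and land at $a$ and $b$, then $a=b$.

Here is the argument for (P2). Let $c_k, D_k$ be a chain for the common prime end. For large $k$ the initial points of both rays lie outside $c_k\cup D_k$, while both rays are eventually in $D_k$. So both rays cross $c_k$. A compact initial piece of a ray misses $c_k$ for large $k$, so the crossing points move to the ends of the rays and converge to $a$ and to $b$ respectively. Since $\operatorname{diam}c_k\to0$, we get $a=b$.

**Theorem 1.** Let $S$ be a closed connected oriented surface of positive genus and let $\alpha\in\mathbb R/\mathbb Z$ be irrational. There are a homeomorphism $f:S\to S$ isotopic to the identity and an $f$-invariant homotopically unbounded open topological disk $D\subset S$ with prime ends rotation number $\alpha$.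

**Theorem 2.** Let $B\subset S$ be any homotopically unbounded open topological disk and let $\alpha\in\mathbb R/\mathbb Z$ be arbitrary. There are $f:S\to S$, isotopic to $\mathrm{id}$ through homeomorphisms equal to the identity on $S\setminus B$, and an $f$-invariant homotopically unbounded open disk $D\subset B$ with $\partial B\subset\overline D$ and prime ends rotation number $\alpha$. Conversely, a disk $B$ containing a homotopically unbounded disk $D$ is itself homotopically unbounded.

Two parts are immediate. For the converse, each component of $\pi^{-1}(D)$ lies in a component of $\pi^{-1}(B)$. For $\alpha=0$, take $f=\mathrm{id}$ and $D=B$. From now on $\alpha\ne0$. Theorem 1 follows from Theorem 2 as soon as we know that some homotopically unbounded $B$ exists on $S$.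

## 3. An annulus cut along a spiral has unbounded lifts

**Step 0.** *The purpose is to produce a homotopically unbounded disk on every $S$.* Since the genus is positive, there is a simple closed curve in $S$ that is not contractible. Since $S$ is orientable, the curve is the core of an embedded annulus $\iota:\mathbb T\times[-1,1]\to S$. The group $\pi_1(S)$ is torsion-free, so the core has infinite order. Hence $\iota$ lifts to $\tilde\iota:\mathbb R\times[-1,1]\to\tilde S$ with $\tilde\iota(x+1,y)=\tau\,\tilde\iota(x,y)$, where $\tau$ is a deck transformation of infinite order. Let
$$\Omega=\{(x,y)\in\mathbb R\times(-1,1):\ \tanh(x-1)<y<\tanh x\}.$$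
For each $y\in(-1,1)$ the slice of $\Omega$ is the interval $\operatorname{artanh}y<x<\operatorname{artanh}y+1$. So $\Omega$ is an open disk.

The projection $\Omega\to\mathbb T\times(-1,1)$ is injective. Indeed, if $(x,y)$ and $(x+k,y)$ were in $\Omega$ with $k\ge1$, then $y<\tanh x\le\tanh(x+k-1)<y$, which is absurd. Therefore the image $B_0$ of $\Omega$ in $S$ is an open disk. Moreover $\tilde\iota(\Omega)$ is connected and $\pi$ maps it onto $B_0$. The component of $\pi^{-1}(B_0)$ that contains it is mapped injectively to $B_0$, so it equals $\tilde\iota(\Omega)$.

This lift contains, for every $k\in\mathbb Z$, the point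
$$\tilde\iota\bigl(k+\tfrac12,\tanh k\bigr)\in\tau^kE,\qquad E=\tilde\iota\bigl(\{\tfrac12\}\times[-1,1]\bigr),$$
because $\tanh(k-\tfrac12)<\tanh k<\tanh(k+\tfrac12)$. The set $E$ is compact, $\tau$ has infinite order, and deck transformations act properly discontinuously. So these points leave every compact set. Hence $\tilde\iota(\Omega)$ is unbounded, and $B_0$ is homotopically unbounded.

We can describe $B_0$ directly. For each $y$ the slice of $\Omega$ has length exactly $1$, so it misses only the point $\operatorname{artanh}y$ of the circle. Thus $B_0$ is the open annulus $\iota(\mathbb T\times(-1,1))$ minus the curve $\Gamma$, the image of $\{y=\tanh x\}$, which spirals toward both boundary circles of the annulus.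

## 4. Rotating the whole disk yields only $0$ or $1/2$

The sensible first try is to take $D=B_0$ itself: make $f$ turn inside $B_0$ by an irrational angle, and let $f$ be the identity off $B_0$. This can never work.

**Lemma 3.** Let $f$ be a homeomorphism of $S$ isotopic to the identity with $f(B_0)=B_0$ that fixes some point $b\in\Gamma$. Then the prime ends rotation number of $f$ in $B_0$ is $0$ or $1/2$.

*Proof.* The coordinates $(x-\operatorname{artanh}y,\,y)$ straighten $\Gamma$ into a segment. So $b$ has arbitrarily small neighborhoods $U$ that are round disks centered at $b$ in these coordinates, cut by $\Gamma$ into two open half disks $U^{+},U^{-}\subset B_0$. In $U^+$ the half circles of radius $1/k$ around $b$, for large $k$, are cross-cuts with disjoint closures and diameters tending to $0$. The half disk of radius $1/k$ is open and connected, and its boundary in $B_0$ is that half circle, so it is a component of the complement of the half circle. This chain represents a prime end $p^+$; similarly $U^-$ gives $p^-$.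

A ray in $B_0$ landing at $b$ is eventually in $U$, hence eventually in one of $U^{\pm}$, and then in each small half disk on that side. So it converges to $p^+$ or $p^-$, and radii show that both occur. Since $f(b)=b$, the map $f$ sends rays landing at $b$ to rays landing at $b$. Hence $g$ permutes $\{p^+,p^-\}$, and $g^2$ has a fixed point. Twice the rotation number is then $0$ in $\mathbb R/\mathbb Z$. $\square$

In particular, conjugate an irrational rotation into $B_0$ by a homeomorphism from the closed unit disk onto $\hat B_0$. It has irrational rotation number on the prime ends. So by Lemma 3 no homeomorphism of $S$ isotopic to the identity that agrees with it on $B_0$ can fix even one point of $\Gamma$; the extension by the identity is not a possible choice.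

The obstruction is precise: boundary points of $D$ that are fixed by $f$ and accessible from only a few sides force rational behavior. So we want a disk $D$ strictly smaller than $B$ with many accessible boundary points inside $B$, where $f$ moves things. But $D$ must still reach far out in the lift of $B$, where $f$ has to be close to the identity. Fingers of $D$ running straight out over arcs of directions $x\in I$ would have to be carried to fingers over other arcs, and that requires horizontal moves far out, which nothing makes small. Fingers that run along the spirals of Section 1 need only vertical moves, and those can be made small. This is the way out.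

From here on, $B$ is any homotopically unbounded open disk and $\tilde B$ is one of its lifts.

## 5. Coordinates on $B$ with shrinking vertical segments

**Step 1.** *The purpose is to identify $B$ minus a point with the cylinder of Section 1 so that far-out vertical unit segments are tiny.* Let $\tilde\Psi_0$ be a homeomorphism from $\mathbb R^2$, with polar coordinates $(x,r)$, $x\in\mathbb T$, $r\ge0$, onto $\tilde B$. Composing with a reflection if necessary, we choose it so that increasing $x$ corresponds to the positive orientation. The restriction of $\tilde\Psi_0$ to the closed disk of radius $k+2$ is uniformly continuous. So we can choose $1\ge\delta_1\ge\delta_2\ge\cdots>0$ such that for all $k\ge1$, all $x$, and all $r,r'\in[0,k+2]$ with $|r-r'|\le\delta_k$,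
$$\tilde d\bigl(\tilde\Psi_0(x,r),\tilde\Psi_0(x,r')\bigr)\le \tfrac1k .$$
Define $R(u)=e^u$ for $u\le0$. For $u\ge0$ let $R$ be piecewise linear with $R(0)=1$ and slope $\delta_k$ while $R\in[k,k+1)$, $k\ge1$. It takes the finite length $1/\delta_k\ge1$ in $u$ to climb from $k$ to $k+1$, so $R$ is defined for all $u$ and is an increasing homeomorphism $\mathbb R\to(0,\infty)$. Put
$$\tilde\Psi(x,u)=\tilde\Psi_0(x,R(u)),\qquad \Psi=\pi\circ\tilde\Psi,\qquad z=\pi\tilde\Psi_0(0).$$
Then $\Psi:\mathbb T\times\mathbb R\to B\setminus\{z\}$ is a homeomorphism, and $z$ corresponds to $u=-\infty$. We claim
$$\varepsilon(u):=\sup_{x\in\mathbb T}\operatorname{diam}_{\tilde d}\tilde\Psi\bigl(\{x\}\times[u,u+1]\bigr)\longrightarrow0\quad(u\to+\infty),\qquad \varepsilon(u)\le1\ \ (u\ge0).\tag{1}$$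
Let $u\ge0$ and $R(u)\in[k,k+1)$. From $u$ on, the slopes of $R$ are at most $\delta_k$, because the $\delta_j$ do not increase. So $R(u+1)-R(u)\le\delta_k\le1$ and $R(u+1)\le k+2$. All radii involved lie in $[0,k+2]$ and differ by at most $\delta_k$, so $\varepsilon(u)\le1/k\le 1$. As $u\to\infty$, $k\to\infty$.

We write points of $B\setminus\{z\}$ as $(x,u)$, and also use the leaf coordinates $(s,u)$ with $s=x-\max(u,0)$. The sets $\{z\}\cup\{u\le M\}$ are compact and exhaust $B$. Consequently, if $b_k\in B$ converges to a point of $S\setminus B$, then $u(b_k)\to+\infty$.

## 6. A circle map with a wandering arc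

**Step 2.** *The purpose is to choose the map $h$ that permutes the spirals: it needs rotation number $\alpha$ and an arc whose iterates never meet.* Let $h$ be an orientation-preserving homeomorphism of $\mathbb T$ with rotation number $\alpha\neq0$ and with a nonempty open arc $I_0$ such that the arcs $I_n=h^n(I_0)$, $n\in\mathbb Z$, are pairwise disjoint.

* For irrational $\alpha$, this is Denjoy's example (Denjoy 1932; see Katok–Hasselblatt, *Introduction to the Modern Theory of Dynamical Systems*, §12.2).
* For $\alpha=p/q\notin\mathbb Z$ in lowest terms, take $h=R_{p/q}\circ k$, where $R_\beta$ is the rotation by $\beta$ and $k$ is an orientation-preserving homeomorphism that commutes with $R_{1/q}$, fixes each $j/q$, and satisfies $k(t)>t$ on $(0,1/q)$. The orbit of $0$ moves by $p/q$ at each step, so the rotation number is $p/q$. Let $I_0=(a,k(a))$ with $a\in(0,1/q)$. Since $h^n=R_{np/q}\circ k^n$, modulo $1/q$ the arc $h^n(I_0)$ is $k^n(I_0)=(k^n(a),k^{n+1}(a))$. These intervals are pairwise disjoint, so the $I_n$ are too.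

Since $\alpha\ne0$, $h$ has no fixed point. So for any lift the continuous periodic function $H-\mathrm{id}$ avoids the integers, and lies between two consecutive ones. Subtracting an integer from $H$, we may assume
$$d(s):=H(s)-s\in(0,1),\qquad d_{\min}:=\min d>0 .\tag{2}$$
Let $K=\mathbb T\setminus\bigcup_nI_n$. It is closed, and $h(K)=K$ because $h(I_n)=I_{n+1}$. It is nonempty, because the connected space $\mathbb T$ is not a disjoint union of two or more nonempty open sets. It is even infinite: the $I_n$ are the components of $\mathbb T\setminus K$, there are infinitely many of them, and the complement of a finite nonempty set has only finitely many components.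

Here is an example by hand with $\alpha=\tfrac12$. Take $k(t)=t+\tfrac1{10}\sin^2(2\pi t)$. It has derivative $1+\tfrac{2\pi}{10}\sin(4\pi t)>0$, commutes with $R_{1/2}$, fixes $0$ and $\tfrac12$, and moves $(0,\tfrac12)$ upward. So $d(t)=\tfrac12+\tfrac1{10}\sin^2(2\pi t)\in[\tfrac12,\tfrac35]$. The arcs with even $n$ lie in $(0,\tfrac12)$ and those with odd $n$ in $(\tfrac12,1)$. In $(0,\tfrac12)$ the arcs $(k^n(a),k^{n+1}(a))$ with $n$ even are filled by the $I_n$, while the closed arcs $[k^n(a),k^{n+1}(a)]$ with $n$ odd belong to $K$.

## 7. The homeomorphism $f$ and its isotopy to the identity

**Step 3.** *The purpose is to put the map of Section 1 on $B$, extend it by the identity, and connect it to the identity.* For $t\in[0,1]$ let $h_t(s)=s+t\,d(s)$. It is a circle homeomorphism, because it has the increasing lift $(1-t)\mathrm{id}+tH$, which commutes with translation by $1$. Let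
$$\Phi_t(s,u)=\begin{cases}u,&u\le0,\\ u-t\,d(s)\min(u,1),&u\ge0.\end{cases}$$
For fixed $s$ this is continuous in $u$, with slope $1-t\,d(s)>0$ on $[0,1]$ and slope $1$ elsewhere. So $\Phi_t(s,\cdot)$ is an increasing homeomorphism of $\mathbb R$ that fixes every $u\le0$. Define, in leaf coordinates on $B\setminus\{z\}$,
$$f_t(s,u)=\bigl(h_t(s),\Phi_t(s,u)\bigr),$$
with $f_t(z)=z$ and $f_t=\mathrm{id}$ on $S\setminus B$. Let $f=f_1$ and $\Phi=\Phi_1$.

*Continuity on $B$.* On $B\setminus\{z\}$ the formula is jointly continuous in $(t,s,u)$, and each $f_t$ is a bijection of $B\setminus\{z\}$. At $z$, points tending to $z$ have $u\to-\infty$, where $\Phi_t(s,u)=u$, so their images tend to $z$, uniformly in $t$.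

*Continuity at points of $S\setminus B$.* Let $u\ge1$, and let $(x,u)$ have leaf coordinate $s=x-u$. The image has $u'=u-t\,d(s)>0$ and $s'=s+t\,d(s)$, so its first coordinate is $s'+u'=x$. Thus
$$f_t(x,u)=\bigl(x,\ u-t\,d(x-u)\bigr)\qquad(u\ge1).\tag{3}$$
Both points lie on $\{x\}\times[u-1,u]$, so $d_S(f_t(p),p)\le\varepsilon(u-1)$ for $p=\Psi(x,u)$. Now let $(t_k,p_k)\to(t,p)$ with $p\in S\setminus B$. Indices with $p_k\notin B$ give $f_{t_k}(p_k)=p_k$. Along indices with $p_k\in B$ we have $u(p_k)\to+\infty$ by Step 1, and hence $d_S(f_{t_k}(p_k),p_k)\to0$ by (1). In all cases $f_{t_k}(p_k)\to p=f_t(p)$.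

So $(t,p)\mapsto f_t(p)$ is continuous on $[0,1]\times S$. Each $f_t$ is a continuous bijection of the compact Hausdorff space $S$, hence a homeomorphism. Finally $f_0=\mathrm{id}$. Therefore $f$ is isotopic to the identity through homeomorphisms equal to the identity on $S\setminus B$.

## 8. One orbit of fingers

**Step 4.** *The purpose is to define $D$ and check that it is an invariant open disk.* In leaf coordinates let
$$V_0=\{(s,u):s\in I_0,\ u<1\},\qquad V_n=f^n(V_0),\qquad D=\{z\}\cup\{u<0\}\cup\bigcup_{n\in\mathbb Z}V_n .$$
So $D$ is a round disk with one orbit of fingers attached, each running along a band of spirals. The set $\{z\}\cup\{u<0\}$ is open and $f$-invariant, because $f(s,u)=(h(s),u)$ for $u\le0$. The $V_n$ are open and $f(V_n)=V_{n+1}$. Hence $D$ is open and $f(D)=D$.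

The map $f$ sends the fiber over $s$ to the fiber over $h(s)$ by the increasing homeomorphism $\Phi(s,\cdot)$. So by induction in both directions
$$V_n=\{(s,u):s\in I_n,\ u<L_n(s)\},\qquad L_0\equiv1,\qquad L_{n+1}(h(s))=\Phi(s,L_n(s)) .\tag{4}$$
Since $\Phi(s,0)=0$, all heights satisfy $L_n>0$. The $I_n$ are disjoint, so
$$D=\{z\}\cup\{(s,u):u<L(s)\},\qquad L=L_n\text{ on }I_n,\quad L=0\text{ on }K .\tag{5}$$

The heights can be computed. For $s\in I_0$ and $n\ge1$, on $[0,1]$ the map $\Phi(s,\cdot)$ is multiplication by $1-d(s)$, so $L_n(h^n(s))=\prod_{j=0}^{n-1}\bigl(1-d(h^j(s))\bigr)$. Forward in time the fingers shrink to zero height. Backward in time they grow, as Step 5 shows.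

It remains to see that $D$ is a disk. Consider the homotopy $(s,u)\mapsto(s,u-t)$, $t\in[0,\infty]$, which fixes $z$ and has value $z$ at $t=\infty$. By (5) it stays in $D$. It is continuous at $t=\infty$: near a point of $D$ the coordinate $u$ is bounded above, so $u-t\to-\infty$ locally uniformly as $t\to\infty$. It is continuous at $z$, since lowering $u$ only moves points closer to $u=-\infty$. So $D$ is contractible. A connected, simply connected, nonempty open subset of the plane $B$ is an open topological disk.

## 9. Backward fingers come close to every far point of $B$

**Step 5.** *The purpose is to show that $D$ is homotopically unbounded and $\partial B\subset\overline D$.* First we estimate heights. Let $n\ge0$, $s\in I_{-n}$, $L_{-n}(s)\ge1$, and $s'=h^{-1}(s)$. The number $u=L_{-n}(s)+d(s')$ is at least $1$, so $\Phi(s',u)=u-d(s')=L_{-n}(s)$. By (4), $\Phi(s',L_{-n-1}(s'))=L_{-n}(s)$ as well, and $\Phi(s',\cdot)$ is injective. So $L_{-n-1}(s')=L_{-n}(s)+d(s')$. Starting from $L_0\equiv1$ we get by induction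
$$L_{-n}\ \ge\ 1+n\,d_{\min}\quad\text{on }I_{-n},\qquad n\ge0.\tag{6}$$

Let $(x_0,u_0)$ be given with $u_0\ge0$. Choose $n$ with $1+n\,d_{\min}>u_0+1$ and any $s\in I_{-n}$. As $u$ runs over the unit interval $[u_0,u_0+1]$, the spiral with label $s$ passes over every direction $x=s+u$. So there is $u\in[u_0,u_0+1]$ with $s+u\equiv x_0\pmod 1$. The point with leaf coordinates $(s,u)$ is the point $(x_0,u)$. Since $u\le u_0+1<L_{-n}(s)$, it lies in $V_{-n}\subset D$. It lies on the vertical segment $\{x_0\}\times[u_0,u_0+1]$. Hence, with $\tilde D:=\tilde B\cap\pi^{-1}(D)$:
$$\text{every }\tilde\Psi(x_0,u_0)\text{ with }u_0\ge0\text{ is within }\tilde d\text{-distance }\varepsilon(u_0)\text{ of a point of }\tilde D.\tag{7}$$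

The set $\tilde D$ is the preimage of $D$ under the homeomorphism $\pi|_{\tilde B}:\tilde B\to B$, so it is connected. A component of $\pi^{-1}(D)$ lies in a single component of $\pi^{-1}(B)$, so $\tilde D$ is a component of $\pi^{-1}(D)$. By (7) and $\varepsilon\le1$ on $[0,\infty)$, the lift $\tilde B$ is contained in the union of the compact set $\tilde\Psi_0(\{r\le1\})$ and the set of points at distance at most $1$ from $\tilde D$. If $\tilde D$ were bounded, $\tilde B$ would be bounded, which it is not. So $D$ is homotopically unbounded.

Now let $b\in\partial B$ and $b_k\in B$ with $b_k\to b$. Then $u(b_k)\to+\infty$. By (7), projected to $S$, there are points of $D$ within $d_S$-distance $\varepsilon(u(b_k))\to0$ of $b_k$. Hence $b\in\overline D$, and $\partial B\subset\overline D$.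

**Remark.** The exact heights of the fingers are used only in this step. Infinitely long fingers would do too: $D'=\{z\}\cup\{u<0\}\cup\{s\in\bigcup_nI_n\}$ is open and $f$-invariant. The same homotopy contracts it, and (7) holds for it with any $s\in I_0$. The next section uses only that $L=0$ on $K$, so it applies to $D'$ as well.

## 10. Comparing the circle of prime ends with the circle of leaf labels

**Step 6.** *The purpose is to show that $g=\hat f|_C$ has rotation number $\alpha$.* The gaps between the fingers, labeled by $K$, give accessible boundary points inside $B$, and $f$ permutes them as $h$ permutes $K$.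

**Rays.** For $s\in K$ let $\eta_s=\{z\}\cup\{(s,u):u<0\}$, a ray in $D$ starting at $z$. It lands at $a_s=\Psi(s,0)$. Since $L(s)=0$, formula (5) gives $a_s\notin D$, so $a_s\in\partial D$. By (P1), $\eta_s$ converges to a prime end $p_s\in C$. The points $a_s$ are distinct for distinct $s$, so by (P2) the prime ends $p_s$ are pairwise distinct. For $u<0$ we have $f(s,u)=(h(s),u)$, so $f(\eta_s)=\eta_{h(s)}$. By continuity of $\hat f$,
$$g(p_s)=p_{h(s)}\qquad(s\in K).\tag{8}$$

**Cyclic order.** *We show that $s\mapsto p_s$ preserves the cyclic order.* The arcs $\eta_s\cup\{p_s\}$ in the closed disk $\hat D$ meet pairwise only at $z$. Remove from $\hat D$ the open disk $\{z\}\cup\{u<-1\}$, which is bounded by the Jordan curve $\{u=-1\}\subset D$. By the Schoenflies theorem a closed annulus remains. In it, the arcs $A_s=(\eta_s\cap\{u\ge-1\})\cup\{p_s\}$, $s\in K$, are pairwise disjoint. Each joins $(s,-1)$ on the inner circle to $p_s$ on the outer circle $C$ and is otherwise interior to the annulus. Orient both circles by increasing $x$, that is, in the same direction around $z$; by the choice of $\tilde\Psi_0$ this is the given orientation.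

Take distinct $s_1,s_2,s_3\in K$. Cut the annulus along $A_{s_1}$ and view the result as a rectangle: the bottom is the inner circle traversed positively from $(s_1,-1)$, the top is $C$ traversed positively from $p_{s_1}$, and the two vertical sides are copies of $A_{s_1}$. The arc $A_{s_2}$ runs from bottom to top and separates the rectangle into a left and a right part. If $(s_3,-1)$ lies to the right of $(s_2,-1)$ on the bottom, then $A_{s_3}$, being disjoint from $A_{s_2}$, stays in the right part. So $p_{s_3}$ lies to the right of $p_{s_2}$ on the top; the same holds with left in place of right. Hence $(s_1,s_2,s_3)$ and $(p_{s_1},p_{s_2},p_{s_3})$ have the same cyclic order.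

**A monotone lift.** *We turn this into a map on the line.* Identify $C$ with $\mathbb T$, preserving orientation, and let $\tilde K\subset\mathbb R$ be the preimage of $K$. Fix $\sigma_0\in\tilde K$ and let $P(\sigma_0)$ be a lift of the corresponding prime end. For $\sigma\in\tilde K\cap(\sigma_0,\sigma_0+1)$ let $P(\sigma)$ be the lift of the corresponding prime end in $(P(\sigma_0),P(\sigma_0)+1)$. By the preservation of cyclic order for triples containing the class of $\sigma_0$, the map $P$ is strictly increasing on $\tilde K\cap[\sigma_0,\sigma_0+1)$. Extend it by $P(\sigma+1)=P(\sigma)+1$. This gives a strictly increasing $P:\tilde K\to\mathbb R$, and $P-\mathrm{id}$ is bounded because it is periodic and bounded on one period.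

**Equality of rotation numbers.** *We show that $P$ intertwines suitable lifts.* Let $G$ be a lift of $g$. Since $h(K)=K$, $H$ preserves $\tilde K$. By (8), $GP(\sigma)$ and $PH(\sigma)$ project to the same point of $C$, so
$$m(\sigma):=GP(\sigma)-PH(\sigma)\in\mathbb Z\qquad(\sigma\in\tilde K).$$
Let $\sigma<\sigma'<\sigma+1$ be in $\tilde K$. The maps $GP$ and $PH$ are strictly increasing on $\tilde K$ and commute with translation by $1$, so
$$GP(\sigma')-GP(\sigma)\in(0,1),\qquad PH(\sigma')-PH(\sigma)\in(0,1).$$
Hence $|m(\sigma')-m(\sigma)|<1$, and being integers, $m(\sigma')=m(\sigma)$. Also $m(\sigma+1)=m(\sigma)$. So $m$ is constant. Replacing $G$ by $G-m$ we get $GP=PH$ on $\tilde K$, hence $G^nP=PH^n$ for all $n\ge0$. Since $P-\mathrm{id}$ is bounded,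
$$\lim_{n\to\infty}\frac{G^n(P(\sigma))}{n}=\lim_{n\to\infty}\frac{P(H^n(\sigma))}{n}=\lim_{n\to\infty}\frac{H^n(\sigma)}{n}.$$
So $g$ has the same rotation number as $h$, which is $\alpha$. This proves Theorem 2. Applying it with $B=B_0$ from Step 0 and $\alpha$ irrational proves Theorem 1. $\blacksquare$

Since $D\subset B$ and $B$ is open, $\partial B\cap D=\emptyset$. Together with $\partial B\subset\overline D$ this gives $\partial B\subset\partial D$. All points of $\partial B$ are fixed by $f$. So $\partial D$ contains the fixed points $\partial B$ even when the prime ends rotation number is irrational.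

## 11. What happens if $h$ is a rigid rotation

It is instructive to run the construction with $h=R_\alpha$, $\alpha\in(0,1)$ irrational, in place of Denjoy's example, with $I_0$ any nonempty open arc. Steps 1 and 3 go through with $d\equiv\alpha$, and $V_{-n}=\{s\in I_0-n\alpha,\ u<1+n\alpha\}$ for $n\ge0$, by the computation before (6). But now the arcs overlap. For every $s$ the sequence $s+n\alpha$, $n\ge1$, is dense, so $s\in I_0-n\alpha$ for infinitely many $n$. Hence every point $(s,u)$ lies in some $V_{-n}$, and the set $D$ of Step 4 is all of $B$. There is no set $K$ and no ray landing inside $B$, so Step 6 has nothing to work with. For $B=B_0$ the conclusion itself fails: $f$ fixes $\Gamma$ pointwise, so by Lemma 3 its prime ends rotation number in $D=B_0$ is $0$ or $1/2$, although $f$ turns the spirals by the irrational angle $\alpha$. The wandering arc of Step 2 is what leaves the gaps between the fingers, and the gaps are what carry the rotation number.
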